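# A slicely countably determined unit ball with no countable weak $\pi$-base

Throughout, $\mathbb K$ is $\mathbb R$ or $\mathbb C$, $X\neq\{0\}$ is a Banach space over $\mathbb K$ with dual $X^*$, $B_X$ is its closed unit ball, and all sets $A\subseteq X$ under study are nonempty, bounded and convex. "Weakly open in $A$" means relatively open in $A$ for $\sigma(X,X^*)$.

## An SCD ball that needs continuum many open sets

**Theorem 1.** On $X=C([0,1],\mathbb K)\oplus\mathbb K^2$ there is an equivalent norm whose closed unit ball $A$ is SCD (it is the closed convex hull of strongly exposed points), yet $(A,\sigma(X,X^*))$ has no countable $\pi$-base. More precisely, there is a nonempty relatively weakly open $U\subseteq A$ such that every $\pi$-base of every nonempty relatively weakly open $G\subseteq U$ has cardinality at least $\mathfrak c=2^{\aleph_0}$. This is the largest possible value for a bounded set in a separable space.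

Here are the words used.

**Definition (slice).** For $x^*\in X^*\setminus\{0\}$ and $\varepsilon>0$, the slice of $A$ determined by $x^*$ and $\varepsilon$ is
$$S(A,x^*,\varepsilon)=\Bigl\{x\in A:\ \mathrm{Re}\,x^*(x)>\sup_{y\in A}\mathrm{Re}\,x^*(y)-\varepsilon\Bigr\}.$$
It is what a half-space cuts off at the far end of $A$, and it is weakly open in $A$.

**Definition (SCD).** $A$ is *slicely countably determined* (SCD) if there is a sequence $(S_n)$ of slices of $A$ such that every $B\subseteq A$ with $B\cap S_n\ne\emptyset$ for all $n$ satisfies $A\subseteq\overline{\mathrm{conv}}(B)$.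

*Example.* $A=[-1,1]\subset\mathbb R$. If $B$ meets all the slices $(1-\frac1k,1]$ and $[-1,-1+\frac1k)$, then $\pm1\in\overline B$, so $A\subseteq\overline{\mathrm{conv}}(B)$.

**Definition ($\pi$-base).** A $\pi$-base of a topological space $E$ is a family of nonempty open sets such that every nonempty open subset of $E$ contains a member of the family.

*Example.* The members need not surround any given point. In $\beta\mathbb N$ the singletons $\{n\}$, $n\in\mathbb N$, form a countable $\pi$-base, since they are open and $\mathbb N$ is dense. But $\beta\mathbb N$ has no countable base: otherwise it would be compact metrizable, some subsequence $n_1<n_2<\cdots$ of $\mathbb N$ would converge, and yet the bounded function on $\mathbb N$ that is $1$ at $n_2,n_4,\dots$ and $0$ elsewhere extends continuously to $\beta\mathbb N$.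

**Definition (strongly exposed point).** $x\in A$ is strongly exposed by $x^*$ if $\mathrm{Re}\,x^*(x)=\sup_A\mathrm{Re}\,x^*$, and $y_k\in A$, $\mathrm{Re}\,x^*(y_k)\to\sup_A\mathrm{Re}\,x^*$ imply $\|y_k-x\|\to0$. In other words, the slices $S(A,x^*,\varepsilon)$ shrink to $x$ in norm as $\varepsilon\to 0$.

Two facts about $\pi$-bases will be used constantly.

* (F1) If $\mathcal B$ is a $\pi$-base of $E$ and $U\subseteq E$ is open, the members of $\mathcal B$ contained in $U$ form a $\pi$-base of $U$, because a nonempty open subset of $U$ contains a member of $\mathcal B$, which then lies in $U$.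
* (F2) If $\mathcal B$ is a $\pi$-base of $E$ and $D$ is dense in $E$, then $\{V\cap D:V\in\mathcal B\}$ is a $\pi$-base of $D$. Indeed $V\cap D\neq\emptyset$, and if $O'\cap D\ne\emptyset$ with $O'$ open, then some $V\subseteq O'$, so $V\cap D\subseteq O'\cap D$.

The question behind the theorem was posed in Antonio Aviles, Vladimir Kadets, Miguel Martin, Javier Meri, and Varvara Shepelska, "Slicely Countably Determined Banach spaces", arXiv:0809.2723 (2008). It asks: if $A$ is SCD, does $A$ have a countable $\pi$-base for the weak topology? It is natural because of the following known reformulation of SCD.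

**Lemma 4.** $A$ is SCD if and only if there is a sequence $(S_n)$ of slices of $A$ such that every slice of $A$ contains some $S_n$.

*Proof.* Suppose every slice contains some $S_n$, and let $B$ meet every $S_n$. Then $B$ meets every slice. If some $x\in A$ were outside $\overline{\mathrm{conv}}(B)$, Hahn–Banach would give $x^*$ with $\mathrm{Re}\,x^*(x)>\sup_B\mathrm{Re}\,x^*$, and the slice $\{y\in A:\mathrm{Re}\,x^*(y)>\sup_B\mathrm{Re}\,x^*\}$ would miss $B$.

Conversely, let $(S_n)$ witness SCD and suppose a slice $S(A,x^*,\varepsilon)$ contains no $S_n$. Pick $\beta_n\in S_n\setminus S(A,x^*,\varepsilon)$ and put $B=\{\beta_n\}$. Then $B$ meets all $S_n$, but $\mathrm{Re}\,x^*\le\sup_A\mathrm{Re}\,x^*-\varepsilon$ on $\overline{\mathrm{conv}}(B)\supseteq A$, a contradiction. $\square$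

So SCD says that countably many slices suffice to get inside every *slice*. The question is whether countably many weakly open sets then suffice to get inside every *weakly open set*. Theorem 1 says no, in the strongest possible way. Two further theorems, stated and proved below, complete the picture: Theorem 3 says what SCD means in terms of $\pi$-bases, and Theorem 2 says in which spaces the implication fails.

## Three balls computed by hand

**Separable duals.** Let $S\subseteq X$ be bounded, and suppose its closed linear span $Z$ has separable dual. Then $S$ has even a countable *base* for the weak topology. By Hahn–Banach the weak topologies of $X$ and $Z$ agree on $Z$. Let $\{h_j\}$ be dense in $Z^*$ and $\|x\|\le R$ on $S$. For $h\in Z^*$ and $x,y\in S$,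
$$|h(x-y)|\le|h_j(x-y)|+2R\|h-h_j\|,$$
so the weak topology of $S$ is the one generated by the countably many functions $h_j$, and it is second countable. The nonempty members of a countable base form a countable $\pi$-base. In such spaces the question is void.

**The ball of real $\ell_1$.** Its dual is not separable. Put $S_{n,\pm,k}=\{x\in B_{\ell_1}:\pm x_n>1-\frac1k\}$. If $x\in S_{n,+,k}$, then
$$\|x-e_n\|=(1-x_n)+\sum_{j\neq n}|x_j|\le2(1-x_n)<\tfrac2k,\tag{1}$$
and similarly for $-e_n$. If $B$ meets all these slices, then $\pm e_n\in\overline B$, so $B_{\ell_1}=\overline{\mathrm{conv}}\{\pm e_n\}\subseteq\overline{\mathrm{conv}}(B)$. Thus $B_{\ell_1}$ is SCD.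

It also has a countable weak $\pi$-base. For $z$ finitely supported, rational, with $\|z\|=1$ and support in $\{1,\dots,m\}$, and for rational $\varepsilon>0$, put $V_{z,m,\varepsilon}=\{x\in B_{\ell_1}:|x_j-z_j|<\varepsilon,\ j\le m\}$. On this set $\sum_{j\le m}|x_j|>1-m\varepsilon$, so the tail is $<m\varepsilon$ and $\|x-z\|<2m\varepsilon$. Let $W$ be nonempty and weakly open in $B_{\ell_1}$. A basic weak neighbourhood of $w_0\in W$ is cut out by finitely many functionals. Take $h\ne0$ in the intersection of their kernels; the points $w_0+sh$, $s\ge0$, stay in $W$ as long as they stay in the ball, and so one of them has norm $1$. Hence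
$$\text{every nonempty weakly open subset of }B_{\ell_1}\text{ contains a vector of norm }1.\tag{2}$$
Since $W$ is also norm open in the ball, and the vectors $z$ are norm dense in the unit sphere, $W$ contains some $z$ and then some $V_{z,m,\varepsilon}$.

**The ball of $C[0,1]$.** Let $Y=C([0,1],\mathbb K)$. By the Riesz theorem $Y^*$ consists of the regular Borel $\mathbb K$-valued measures on $[0,1]$. Call $t$ an atom of $\mu$ if $\mu(\{t\})\neq0$; each $\mu$ has at most countably many atoms. The following observation is used several times.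

**Lemma 5 (bump).** Let $r>0$, $g\in Y$, $\|g\|\le r$, $\sigma\in\{1,-1\}$, $\varepsilon>0$, and let $\mu_1,\dots,\mu_m\in Y^*$ have no atom at $t\in[0,1]$. Then there is $g'\in Y$ with
$$\|g'\|\le r,\qquad g'(t)=\sigma r,\qquad|\mu_j(g'-g)|<\varepsilon\quad(1\le j\le m).$$

*Proof.* For a neighbourhood $N$ of $t$ take a continuous $\varphi:[0,1]\to[0,1]$ with $\varphi(t)=1$ and support in $N$, and put $g'=(1-\varphi)g+\varphi\sigma r$. Pointwise this is a convex combination of two scalars of modulus $\le r$, so $\|g'\|\le r$; clearly $g'(t)=\sigma r$. Moreover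
$$|\mu_j(g'-g)|=\Bigl|\int\varphi\,(\sigma r-g)\,d\mu_j\Bigr|\le2r\,|\mu_j|(N).$$
As $N$ shrinks to $\{t\}$, $|\mu_j|(N)\to|\mu_j|(\{t\})=|\mu_j(\{t\})|=0$. $\square$

*$B_Y$ has no countable weak $\pi$-base.* Let $(V_i)$ be a sequence of nonempty weakly open subsets of $B_Y$. Pick $g_i\in V_i$ and a basic neighbourhood $\{g\in B_Y:|\mu_{i,j}(g-g_i)|<\varepsilon_i\ \forall j\}\subseteq V_i$ with finitely many $j$. Choose $t$ outside the countable set of atoms of all $\mu_{i,j}$. Lemma 5 with $r=1$, $\sigma=1$ gives $g_i'\in V_i$ with $g_i'(t)=1$. The set $\{g\in B_Y:\mathrm{Re}\,g(t)<0\}$ is nonempty and weakly open, and contains no $V_i$.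

*$B_Y$ is not SCD.* Given slices $S_n=S(B_Y,\mu_n,\varepsilon_n)$, choose $t$ that is an atom of no $\mu_n$. Take $g_n\in S_n$; Lemma 5 with $\sigma=-1$ gives $g_n'\in S_n$ with $g_n'(t)=-1$. Then $B=\{g_n'\}$ meets every $S_n$, but every $g\in\overline{\mathrm{conv}}(B)$ has $g(t)=-1$, so $0\notin\overline{\mathrm{conv}}(B)$.

So this ball, bad for $\pi$-bases, is bad for slices too and is no counterexample by itself. The plan is to hide it inside a larger ball, where the slices do not notice it.

## What slices see: extreme points in the bidual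

First, the natural attempt at a positive answer. Let $K$ be the weak$^*$ closure of $A$ in $X^{**}$. It is convex and $w^*$-compact, $A$ is $w^*$-dense in $K$, and $w^*$ induces the weak topology on $A$. Write $S_K(x^*,\varepsilon)$, $x^*\in X^*\setminus\{0\}$, for the slices of $K$. Then
$$\sup_A\mathrm{Re}\,x^*=\max_K\mathrm{Re}\,x^*,\qquad S(A,x^*,\varepsilon)=A\cap S_K(x^*,\varepsilon).\tag{3}$$
Let $\operatorname{ext}K$ be the set of extreme points. Recall that $\max_K\mathrm{Re}\,x^*$ is attained at an extreme point: the set where it is attained is a nonempty compact face, which has an extreme point by Krein–Milman, and an extreme point of a face of $K$ is extreme in $K$.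

**Lemma 6 (Choquet's lemma).** If $e\in\operatorname{ext}K$, the slices of $K$ containing $e$ form a base of neighbourhoods of $e$ in $(K,w^*)$.

*Proof.* It suffices to treat a neighbourhood $V=\{x\in K:\ell_i(x)>c_i,\ 1\le i\le m\}$ of $e$ with $\ell_i$ real parts of elements of $X^*$. The sets $K_i=\{x\in K:\ell_i(x)\le c_i\}$ are compact and convex, and $e\notin K_i$. If all are empty, $V=K$ and any $S_K(x^*,\varepsilon)$ with large $\varepsilon$ will do. Otherwise $Q=\operatorname{conv}(\bigcup K_i)$ is compact, as a continuous image of the product of a simplex with the nonempty $K_i$'s. Each point of $Q$ is a convex combination of points of the $K_i$; were $e$ such a combination, extremality would force $e$ to equal one of these points. So $e\notin Q$. Hahn–Banach in $(X^{**},w^*)$, whose dual is $X^*$, gives $x^*$ and $c$ with $\mathrm{Re}\,x^*(e)>c\ge\max_Q\mathrm{Re}\,x^*$. The slice $\{x\in K:\mathrm{Re}\,x^*(x)>c\}$ contains $e$ and misses $Q\supseteq K\setminus V$. $\square$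

**Lemma 7 (Bourgain's lemma).** Every nonempty weakly open $W\subseteq A$ contains a set $\sum_{i\le m}\lambda_iS_i$ with $S_i$ slices of $A$, $\lambda_i>0$ and $\sum\lambda_i=1$.

*Proof.* Let $W=A\cap W_K$ with $W_K$ open in $K$. By Krein–Milman, $W_K$ contains some $\sum\lambda_ie_i$ with $e_i\in\operatorname{ext}K$. By continuity and Lemma 6 there are slices $S_i'\ni e_i$ of $K$ with $\sum\lambda_iS_i'\subseteq W_K$. Intersect the $S_i'$ with $A$. $\square$

Now let $A$ be SCD with slices $(S_n)$ as in Lemma 4. By Lemma 7 and a small perturbation of the weights (the $S_i$ are bounded), the countable family of all sets $\sum\lambda_iS_{n_i}$, $\lambda_i$ rational, has a member inside every nonempty weakly open set. Here is the perturbation: if $\{x\in A:|g(x-w)|<2\eta\ \forall g\in E\}\subseteq W$ with $E$ finite, apply Lemma 7 to the set with $\eta$ in place of $2\eta$, then change the weights to positive rational ones with sum $1$ so slightly that each $g\in E$ moves by less than $\eta$ on the combination; then shrink each $S_i$ to some $S_{n_i}\subseteq S_i$. This would give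 a countable $\pi$-base if the sets $\sum\lambda_iS_{n_i}$ were weakly open, or at least contained nonempty weakly open sets. **They need not.** Already in $B_{\ell_1}$, let $S=\{x\in B_{\ell_1}:x_1>\frac34\}$. By the computation in (1), $S$ lies in the ball of radius $\frac12$ about $e_1$, and so $\frac12S+\frac12(-S)$ lies in $\frac12B_{\ell_1}$. By (2) it contains no nonempty weakly open subset of $B_{\ell_1}$. The ball of $\ell_1$ was saved by a different argument, not by this one.

The next theorem says precisely where SCD lives.

**Theorem 3.** Let $A\subseteq X$ be bounded and convex, and let $K$ be its weak$^*$ closure in $X^{**}$. Then $A$ has a countable weak $\pi$-base iff $(K,w^*)$ does, while $A$ is SCD iff $(\operatorname{ext}K,w^*)$ has a countable $\pi$-base.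

**Step 1: $\pi$-bases of $A$ and of $K$.** If $\{V_n\}$ is a $\pi$-base of $K$, then $\{V_n\cap A\}$ is one of $A$ by (F2). Conversely, let $\{V_n\cap A\}$ be a $\pi$-base of $A$ with $V_n$ open in $K$. Given a nonempty open $W\subseteq K$, take a nonempty open $W'$ with $\overline{W'}\subseteq W$ (compact Hausdorff spaces are regular). Some $V_n\cap A\subseteq W'\cap A$. As $A$ is dense and $V_n$ is open, $V_n\subseteq\overline{V_n\cap A}\subseteq\overline{W'}\subseteq W$.

**Step 2: moving Lemma 4 from $A$ to $K$.** The claim is: *$A$ is SCD iff there is a countable family of slices of $K$ such that every slice of $K$ contains a member.* If such a family exists, intersect with $A$: by (3), $S_K(x^*,\varepsilon)\subseteq S_K(y^*,\delta)$ implies $S(A,x^*,\varepsilon)\subseteq S(A,y^*,\delta)$, so Lemma 4 applies. Conversely let $\{S(A,x_n^*,\varepsilon_n)\}$ be as in Lemma 4. Given $S_K(y^*,\delta)$, some $S(A,x_n^*,\varepsilon_n)\subseteq S(A,y^*,\delta/2)$. As $S_K(x_n^*,\varepsilon_n)$ is open in $K$ and $A$ is dense,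
$$S_K(x_n^*,\varepsilon_n)\subseteq\overline{S(A,x_n^*,\varepsilon_n)}^{w^*}\subseteq\{x\in K:\mathrm{Re}\,y^*(x)\ge\max_K\mathrm{Re}\,y^*-\delta/2\}\subseteq S_K(y^*,\delta).$$

**Step 3: if $A$ is SCD, then $\operatorname{ext}K$ has a countable $\pi$-base.** Let $\{S_n\}$ be the slices of $K$ from Step 2. Each $S_n\cap\operatorname{ext}K$ is open in $\operatorname{ext}K$, and nonempty since the defining functional attains its maximum at an extreme point. If $O\subseteq\operatorname{ext}K$ is nonempty and open, take $e\in O$. By Lemma 6 some slice $S\ni e$ of $K$ satisfies $S\cap\operatorname{ext}K\subseteq O$, and some $S_n\subseteq S$.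

**Step 4: the converse.** The aim is to turn a $\pi$-base of $\operatorname{ext}K$ into slices of $K$. Let $\{O_n\}$ be a countable $\pi$-base of $\operatorname{ext}K$. By Lemma 6 choose slices $T_n=S_K(x_n^*,\varepsilon_n)$ with $\emptyset\ne T_n\cap\operatorname{ext}K\subseteq O_n$. I show that every slice $S=S_K(y^*,\delta)$ contains some $T_{n,k}:=S_K(x_n^*,\varepsilon_n/k)$; by Step 2, $A$ is then SCD.

Put $\sigma=\max_K\mathrm{Re}\,y^*$, $s_n=\max_K\mathrm{Re}\,x_n^*$, $\Delta=\operatorname{diam}(\mathrm{Re}\,y^*(K))$. The set $S_K(y^*,\delta/2)\cap\operatorname{ext}K$ is nonempty and open, so it contains some $O_n$. Fix this $n$. Let $K_1$ and $K_2$ be the $w^*$-closed convex hulls of $T_n\cap\operatorname{ext}K$ and $\operatorname{ext}K\setminus T_n$. Then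
$$\mathrm{Re}\,y^*\ge\sigma-\tfrac\delta2\ \text{ on }K_1,\qquad\mathrm{Re}\,x_n^*\le s_n-\varepsilon_n\ \text{ on }K_2.$$
If $K_2=\emptyset$, then $K=K_1$ by Krein–Milman, so $S=K$ and nothing is left to show. Otherwise $\operatorname{conv}(K_1\cup K_2)$ is compact, convex and contains $\operatorname{ext}K$, so it is $K$. Let $x=\lambda k_1+(1-\lambda)k_2\in T_{n,k}$ with $k_i\in K_i$ and $\lambda\in[0,1]$. Then
$$s_n-\tfrac{\varepsilon_n}k<\mathrm{Re}\,x_n^*(x)\le\lambda s_n+(1-\lambda)(s_n-\varepsilon_n)=s_n-(1-\lambda)\varepsilon_n,$$
so $1-\lambda<\frac1k$: a thin slice forces almost all the weight onto $K_1$. Consequently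
$$\mathrm{Re}\,y^*(x)\ge\lambda\bigl(\sigma-\tfrac\delta2\bigr)+(1-\lambda)(\sigma-\Delta)\ge\sigma-\tfrac\delta2-\tfrac{\Delta}{k}>\sigma-\delta$$
as soon as $k>2\Delta/\delta$. For such $k$, $T_{n,k}\subseteq S$. $\blacksquare$

The question now reads: if $\operatorname{ext}K$ has a countable $\pi$-base, does $K$? The extreme points can be made few and well separated while a bad set is filled in among their convex combinations. That is the next construction. Its proof does not use Theorem 3.

## Hanging a dense sequence over a convergent sequence on the circle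

Put
$$b_n=\frac1{n+1},\qquad a_n=\sqrt{1-b_n^2},\qquad z_n=(a_n,b_n)\qquad(n\ge0).$$
So $z_0=(0,1)$ and $z_n\to(1,0)$ along the unit circle. The $z_n$ are distinct unit vectors with nonnegative coordinates, so $0\le a_na_m+b_nb_m<1$ for $m\ne n$; and $a_na_m+b_nb_m\to a_n<1$ as $m\to\infty$. Hence
$$q_n:=\sup_{m\ne n}(a_na_m+b_nb_m)<1\qquad(n\ge0).\tag{4}$$
So the inner product with $z_n$ isolates $z_n$ among all the $z_m$, with a gap. Over each $z_n$ we hang a single vector $c_n\in B_Y$. The inner product with $z_n$, which ignores the $Y$-coordinate, still isolates the point $(c_n,z_n)$. So the slices are under control *whatever the $c_n$ are*. If $c_n$ runs through a dense subset of $B_Y$ up to a small error, then, as $z_n\to(1,0)$, the closure contains the whole of $B_Y$ over $(1,0)$. No slice from the list was spent on that copy of $B_Y$, yet convexity drags it into the interior.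

What remains is to know the fibres in the interior exactly, so that Lemma 5 can be applied in them. This is why $c_n$ carries a factor $1-b_n$: it keeps the fibre over $(a,b)$ inside $(1-|b|)B_Y$, which is also what convexity produces from the copy over $(1,0)$ and the single point over $(0,1)$.

**Construction.** Let $Y=C([0,1],\mathbb K)$ and $X=Y\oplus\mathbb K^2$, with norm $\|(y,(a,b))\|=\|y\|+(|a|^2+|b|^2)^{1/2}$. Let $(u_n)_{n\ge0}$ be dense in $B_Y$, $\mathbb T=\{\theta\in\mathbb K:|\theta|=1\}$, and
$$c_n=(1-b_n)u_n,\qquad x_n=(c_n,z_n),\qquad A=\overline{\mathrm{conv}}\{\theta x_n:\theta\in\mathbb T,\ n\ge0\}.$$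
Then $A$ is bounded, closed and absolutely convex, and $\|x_n\|\le2$. Note $x_0=(0,(0,1))$.

### Slices isolate each $\theta x_n$

**Step 1: $A$ is SCD, and each $\theta x_n$ is strongly exposed.** Let $f_n(y,(a,b))=a_na+b_nb$. Then $f_n(x_n)=1$, and by (4) $|f_n(x_m)|\le q_n<1$ for $m\ne n$. For $\theta\in\mathbb T$ it follows that $\sup_A\mathrm{Re}\,\bar\theta f_n=1$, attained at $\theta x_n$. I claim that for $k\in\mathbb N$
$$x\in A,\ \mathrm{Re}\,\bar\theta f_n(x)>1-\tfrac1k\quad\Longrightarrow\quad\|x-\theta x_n\|\le\frac1k+\frac4{k(1-q_n)}+2\sqrt{\frac2k}.\tag{5}$$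

Given such $x$, there is a finite convex combination $v=\sum_j\lambda_j\omega_jx_{m_j}$, $\omega_j\in\mathbb T$, with $\|v-x\|<\frac1k$ and still $\mathrm{Re}\,\bar\theta f_n(v)>1-\frac1k$. The last inequality says
$$\sum_j\lambda_j\bigl(1-\mathrm{Re}\,\bar\theta\omega_jf_n(x_{m_j})\bigr)<\frac1k,$$
and all terms are $\ge0$. Split the sum.

If $m_j\neq n$, the bracket is $\ge1-q_n$. So the total weight of these $j$ is $<\frac1{k(1-q_n)}$, and for each of them $\|\omega_jx_{m_j}-\theta x_n\|\le4$.

If $m_j=n$, the bracket is $1-\mathrm{Re}\,\bar\theta\omega_j=\frac12|\omega_j-\theta|^2$. So $\sum_{m_j=n}\lambda_j|\omega_j-\theta|^2<\frac2k$, and Cauchy–Schwarz with $\sum\lambda_j\le1$ gives $\sum_{m_j=n}\lambda_j|\omega_j-\theta|\le\sqrt{2/k}$. Here $\|\omega_jx_n-\theta x_n\|\le2|\omega_j-\theta|$.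

Adding up,
$$\|v-\theta x_n\|\le\sum_j\lambda_j\|\omega_jx_{m_j}-\theta x_n\|\le\frac4{k(1-q_n)}+2\sqrt{\frac2k},$$
which proves (5).

By (5), $\bar\theta f_n$ strongly exposes $\theta x_n$, so $A$ is the closed convex hull of strongly exposed points. For SCD, let $D\subseteq\mathbb T$ be countable and dense, and take the countably many slices $S(A,\bar\theta f_n,\frac1k)$ with $n\ge0$, $\theta\in D$, $k\in\mathbb N$. If $B\subseteq A$ meets all of them, choose $\beta_k\in B\cap S(A,\bar\theta f_n,\frac1k)$; by (5), $\beta_k\to\theta x_n$. So $\theta x_n\in\overline B$ for all $n$ and $\theta\in D$, hence for all $\theta\in\mathbb T$, and $A\subseteq\overline{\mathrm{conv}}(B)$.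

### The exact shape of $A$ near the middle

**Step 2: $L\subseteq A\subseteq M$, and exact fibres.** The purpose is to sandwich $A$ between two sets that agree where $|a|+|b|<1$:
$$L=\{(y,(a,b)):\max(\|y\|,|a|)+|b|\le1\},\qquad M=\{(y,(a,b)):\|y\|+|b|\le1\}.$$

*$A\subseteq M$.* $M$ is closed and absolutely convex, and $\|c_n\|+b_n\le(1-b_n)+b_n=1$, so $M$ contains every $x_n$.

*$L\subseteq A$.* Let $u\in B_Y$. Since $B_Y$ has no isolated points, every neighbourhood of $u$ contains $u_n$ for infinitely many $n$, so there are $n_1<n_2<\cdots$ with $u_{n_k}\to u$. Then $c_{n_k}=(1-b_{n_k})u_{n_k}\to u$ and $z_{n_k}\to(1,0)$, so $(u,(1,0))\in A$. For $\omega\in\mathbb T$ we get $(u,(\omega,0))=\omega\,(\bar\omega u,(1,0))\in A$. Every scalar $a$ with $|a|\le1$ is a convex combination of elements of $\mathbb T$, so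
$$(u,(a,0))\in A\qquad\text{whenever }\|u\|\le1,\ |a|\le1.\tag{6}$$
Now let $(y,(a,b))\in L$ and $t=1-|b|$, so $\|y\|\le t$ and $|a|\le t$. If $t=0$, then $y=0$, $a=0$, and the vector is $b\,x_0\in A$ because $|b|=1$. If $b=0$, use (6). Otherwise
$$(y,(a,b))=t\Bigl(\frac yt,\Bigl(\frac at,0\Bigr)\Bigr)+|b|\,\frac b{|b|}\,x_0$$
is a convex combination of a point from (6) and a point $\theta x_0$, so it is in $A$.

Since $L$ is a neighbourhood of $0$ and $A$ is bounded, closed and absolutely convex, $A$ is the closed unit ball of an equivalent norm on $X$. Put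
$$U=\{(y,(a,b))\in A:|a|+|b|<1\}.$$
It contains $0$ and is weakly open in $A$, since $a$ and $b$ are continuous functionals. For $|a|+|b|<1$, the condition $(y,(a,b))\in L$ reads $\|y\|\le1-|b|$, as does $(y,(a,b))\in M$. Therefore
$$\text{if }|a|+|b|<1:\qquad(y,(a,b))\in A\iff\|y\|\le1-|b|.\tag{7}$$

### Fewer than continuum many open sets never suffice

**Step 3: lower bound for $\pi$-bases.** The argument for $B_Y$ is now run inside the fibres. Let $G\subseteq U$ be nonempty and weakly open in $A$, and let $\{V_i\}_{i\in I}$ be nonempty weakly open subsets of $G$ with $|I|<\mathfrak c$. I find a nonempty weakly open $W\subseteq G$ containing no $V_i$.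

For each $i$ pick $(g_i,p_i)\in V_i$, $p_i=(\alpha_i,\beta_i)$. A functional on $X$ is a measure on the $Y$-coordinate plus a linear form on $\mathbb K^2$, and with the $\mathbb K^2$-coordinate frozen at $p_i$ only the measures matter. So there are finitely many measures $\mu_{i,j}$ and $\varepsilon_i>0$ with
$$\{(g,p_i)\in A:|\mu_{i,j}(g-g_i)|<\varepsilon_i\ \forall j\}\subseteq V_i.\tag{8}$$
In the same way choose $(g_*,p_*)\in G$, $p_*=(\alpha_*,\beta_*)$, measures $\mu_{*,j}$ and $\varepsilon_*>0$ for $G$ in place of $V_i$. The set of all atoms of all these measures has cardinality $<\mathfrak c$: it is countable if $I$ is countable, and of cardinality at most $|I|\cdot\aleph_0=|I|$ otherwise. Fix $t\in[0,1]$ outside it.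

Let $i\in I\cup\{*\}$, $\sigma=\pm1$ and $r=1-|\beta_i|$. Since $|\alpha_i|+|\beta_i|<1$, we have $r>0$, and $\|g_i\|\le r$ by (7). Lemma 5 gives $g'$ with $\|g'\|\le r$, $g'(t)=\sigma r$ and $|\mu_{i,j}(g'-g_i)|<\varepsilon_i$ for all $j$. By (7), $(g',p_i)\in A$, and by (8) it lies in $V_i$ (in $G$ if $i=*$).

Put $W=\{(g,p)\in G:\mathrm{Re}\,g(t)<0\}$, which is weakly open because evaluation at $t$ is a functional. The choice $i=*$, $\sigma=-1$ shows $W\neq\emptyset$. For $i\in I$ the choice $\sigma=1$ gives a point of $V_i$ with $g'(t)>0$, so $V_i\not\subseteq W$. Thus $\{V_i\}$ is not a $\pi$-base of $G$, and every $\pi$-base of $G$ has cardinality $\ge\mathfrak c$. By (F1), a countable $\pi$-base of $A$ would give one of $U$; so $A$ has none.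

**Step 4: $\mathfrak c$ is the maximum.** If $X$ is separable, a functional is determined by its values on a countable dense set, so $|X^*|\le\mathfrak c^{\aleph_0}=\mathfrak c$. The finite intersections of sets $\{x:|x^*(x)-q|<\varepsilon\}$, with $x^*\in X^*$, $q$ a scalar with rational coordinates and $\varepsilon>0$ rational, form a base of the weak topology of size $\le\mathfrak c$. So every bounded subset has a weak base, and hence a $\pi$-base, of size $\le\mathfrak c$. $\blacksquare$

**Remark (the same norm on $C[0,1]$).** $C[0,1]$ contains a copy of $c_0$, spanned by norm-one bumps with disjoint supports, and by Sobczyk's theorem this copy is complemented, so $C[0,1]\cong Z\oplus c_0$ for some $Z$. As $c_0\oplus\mathbb K^2\cong c_0$, we get $C[0,1]\oplus\mathbb K^2\cong C[0,1]$. An isomorphism carries slices to slices and is a weak homeomorphism, so such a norm exists on $C[0,1]$ itself.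

**Remark (the failed attempt, seen in $A$).** By (5), for large $k$ the set $\frac12S(A,f_0,\frac1k)+\frac12S(A,-f_0,\frac1k)$ lies in the ball of radius $\rho=\frac14$ about $\frac12x_0-\frac12x_0=0$. Suppose it contained a nonempty weakly open $V$. Points of $V$ satisfy $|a|+|b|\le\sqrt2\,\rho<1$, so $V\subseteq U$. The modification in Step 3, with both signs, then puts two points with the same $p=(\alpha,\beta)$ into $V$ at distance at least $2(1-|\beta|)\ge2(1-\rho)>2\rho$, which is impossible.

## Two extra dimensions found inside $X$

**Theorem 2.** For a Banach space $X$ the following are equivalent: (i) every norm-separable bounded convex subset of $X$ has a countable weak $\pi$-base; (ii) every SCD bounded convex subset of $X$ has a countable weak $\pi$-base.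

Only the real structure matters: the functions $\mathrm{Re}\,x^*$ are exactly the continuous real-linear functionals, and these define the slices and generate the weak topology. In this section "functional" means continuous real-linear functional.

**(i)⇒(ii).** An SCD set $A$ is separable: choose $s_n\in S_n$; then $A\subseteq\overline{\mathrm{conv}}\{s_n\}$, in which the rational convex combinations are dense. So (i) applies to $A$.

For (ii)⇒(i), start with a separable bounded convex $C_0$ without a countable weak $\pi$-base, and try to repeat the construction of Theorem 1 with $C_0$ in the role of $B_Y$. It produces an SCD set without a countable $\pi$-base, but in $X\oplus\mathbb R^2$. The theorem asks for one in $X$, and if $C_0$ spans a dense subspace of $X$ there are no two spare directions. The remedy is to cut $C_0$ by two hyperplanes and show that some section is still bad.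

**Lemma 8 (fibres).** Let $A$ be bounded and convex, $f$ a functional nonconstant on $A$, $(\alpha,\beta)$ the interior of the interval $f(A)$, and $A_t=\{x\in A:f(x)=t\}$. If $A_t$ has a countable weak $\pi$-base for every rational $t\in(\alpha,\beta)$, then so does $A$.

*Proof.* *The candidate.* For rational $t\in(\alpha,\beta)$, shrinking the members to basic neighbourhoods, we may take a countable $\pi$-base of $A_t$ of the form
$$G_{t,n}=\{x\in A_t:|g(x-x_{t,n})|<\varepsilon_{t,n}\ \forall g\in F_{t,n}\},\qquad x_{t,n}\in A_t,$$
with $F_{t,n}$ a finite set of functionals. Thicken these sets to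
$$H_{t,n,k}=\bigl\{x\in A:|f(x)-t|<\tfrac1k,\ |g(x-x_{t,n})|<\tfrac12\varepsilon_{t,n}\ \forall g\in F_{t,n}\bigr\}\ni x_{t,n}.$$
This is a countable family of nonempty weakly open subsets of $A$. Let $W\subseteq A$ be nonempty and weakly open; I show that $W$ contains some $H_{t,n,k}$.

*A point of $W$ on a rational fibre.* Take $w_0\in W$ and $p\in A$ with $f(p)\in(\alpha,\beta)$, $f(p)\ne f(w_0)$. For small $s>0$ the points $w_0+s(p-w_0)$ lie in $W$. Their $f$-values $f(w_0)+s(f(p)-f(w_0))$ lie strictly between $f(w_0)\in[\alpha,\beta]$ and $f(p)\in(\alpha,\beta)$, hence in $(\alpha,\beta)$, and vary continuously and strictly monotonically with $s$. So there is $w\in W$ with $t:=f(w)\in(\alpha,\beta)$ rational.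

*The choice of $n$.* Take a finite set $E$ of functionals and $\eta>0$ with $\{x\in A:|g(x-w)|<2\eta\ \forall g\in E\}\subseteq W$. The set $\{x\in A_t:|g(x-w)|<\eta\ \forall g\in E\}$ is weakly open in $A_t$ and contains $w$, so it contains some $G_{t,n}$.

*The choice of $k$.* We push points of $H_{t,n,k}$ onto the fibre $A_t$ by a small move. Fix $p_\pm\in A$ with $f(p_-)<t<f(p_+)$, and put $\kappa=\min(f(p_+)-t,\ t-f(p_-))>0$, $d=\operatorname{diam}A$. Let $x\in H_{t,n,k}$. If $f(x)\le t$, let $x'=x+s(p_+-x)$ with $s=\frac{t-f(x)}{f(p_+)-f(x)}$; if $f(x)>t$, let $x'=x+s(p_--x)$ with $s=\frac{f(x)-t}{f(x)-f(p_-)}$. In both cases $s\in[0,1]$, so $x'\in A$, and $f(x')=t$. The numerator is $<\frac1k$ and the denominator is $\ge\kappa$, so $s\le\frac1{k\kappa}$ and $\|x'-x\|\le\frac d{k\kappa}$. Choose $k$ so large that $\|g\|\frac d{k\kappa}<\frac12\varepsilon_{t,n}$ for $g\in F_{t,n}$ and $\|g\|\frac d{k\kappa}<\eta$ for $g\in E$. Then $|g(x'-x_{t,n})|<\varepsilon_{t,n}$ for $g\in F_{t,n}$, so $x'\in G_{t,n}$. Hence for $g\in E$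
$$|g(x-w)|\le|g(x'-w)|+\|g\|\tfrac d{k\kappa}<2\eta.$$
So $H_{t,n,k}\subseteq W$. $\square$

**(ii)⇒(i), Step 1: a bad set in a subspace of codimension two.** Assume (i) fails, and let $C_0$ be a separable bounded convex set without a countable weak $\pi$-base. By (F2), $\overline{C_0}$ has none either, so we may take $C_0$ closed. Finite-dimensional sets have a countable weak base, so $C_0$ is infinite-dimensional and some functional $f_1$ is nonconstant on it. By Lemma 8 some fibre $C_1=C_0\cap\{f_1=t_1\}$ has no countable weak $\pi$-base. Again $C_1$ is infinite-dimensional, and some $f_2$ is nonconstant on it; as $f_1\neq0$ is constant on $C_1$, the functionals $f_1,f_2$ are linearly independent. By Lemma 8 some fibre $C_2=C_1\cap\{f_2=t_2\}$ has no countable weak $\pi$-base. Translating $C_2$ by one of its points we get a closed, bounded, separable, convex set $C\ni0$ in $Y:=\ker f_1\cap\ker f_2$, with more than one point and no countable weak $\pi$-base. Choose $e_1,e_2\in X$ with $f_i(e_j)=\delta_{ij}$; then $X=Y\oplus\mathbb Re_1\oplus\mathbb Re_2$.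

**Step 2: the construction over $C$.** Here $C$ is not symmetric, so instead of multiplying by $\theta\in\mathbb T$ we only reflect the $e_1$-coordinate. Let $(u_n)_{n\ge0}$ be dense in $C$, $a_n,b_n$ as before, $c_n=(1-b_n)u_n$, and
$$x_n^\pm=c_n\pm a_ne_1+b_ne_2,\qquad A=\overline{\mathrm{conv}}\{x_n^+,x_n^-:n\ge0\}.$$
Then $A$ is bounded, and $x_0^+=x_0^-=e_2$.

**Step 3: $A$ is SCD.** Let $f_n^\pm=\pm a_nf_1+b_nf_2$, so $f_n^\pm(x_n^\pm)=a_n^2+b_n^2=1$. We bound $f_n^\pm$ on the other generators. For equal signs and $m\ne n$, $f_n^\pm(x_m^\pm)=a_na_m+b_nb_m\le q_n<1$ by (4). For opposite signs and $n\ge1$, $f_n^\pm(x_m^\mp)=-a_na_m+b_nb_m\le b_n<1$ (this includes $m=n$). For $n=0$, $f_0^\pm=f_2$ takes the value $b_m\le\frac12$ on $x_m^\pm$, $m\ge1$. So for each $n$ and each sign there is $q<1$ with $f_n^\pm\le q$ on all generators other than the point $x_n^\pm$. In particular $\sup_Af_n^\pm=1$.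

Suppose $B\subseteq A$ meets all the countably many slices $\{x\in A:f_n^\pm(x)>1-\frac1k\}$. Fix $n$ and a sign, and let $\beta_k\in B$ be in the $k$-th slice. There is a convex combination $v_k$ of generators with $\|v_k-\beta_k\|<\frac1k$ and $f_n^\pm(v_k)>1-\frac1k$. If $\omega$ is the weight of $v_k$ off the point $x_n^\pm$, then $1-\frac1k<(1-\omega)+\omega q$, so $\omega<\frac1{k(1-q)}$. With $R$ the diameter of the set of generators, $\|\beta_k-x_n^\pm\|\le\frac1k+\frac R{k(1-q)}\to0$. So all $x_n^\pm\in\overline B$, and $A\subseteq\overline{\mathrm{conv}}(B)$.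

**Step 4: outer bound.** Let
$$M=\{c+\alpha e_1+\beta e_2:\alpha\in\mathbb R,\ 0\le\beta\le1,\ c\in(1-\beta)C\}.$$
$M$ is convex, since for $\lambda\in[0,1]$ convexity of $C$ gives
$$\lambda(1-\beta)C+(1-\lambda)(1-\beta')C\subseteq\bigl(1-\lambda\beta-(1-\lambda)\beta'\bigr)C.$$
$M$ is closed: let $y_k=c_k+\alpha_ke_1+\beta_ke_2\in M$ converge to $x$. Then $\alpha_k=f_1(y_k)$ and $\beta_k=f_2(y_k)$ converge, say to $\alpha$ and $\beta\in[0,1]$, hence $c_k\to c$ for some $c$. If $\beta<1$, then $c_k/(1-\beta_k)\to c/(1-\beta)$, which lies in $C$ because $C$ is closed. If $\beta=1$, then $c_k\in(1-\beta_k)C$ and boundedness of $C$ give $c=0\in0\cdot C$. Finally $M$ contains all $x_n^\pm$, as $c_n\in(1-b_n)C$. So $A\subseteq M$.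

**Step 5: inner bound.** A convex set with more than one point has no isolated points. So for $u\in C$ there are $n_1<n_2<\cdots$ with $u_{n_k}\to u$, whence $x_{n_k}^\pm\to u\pm e_1$. Thus $u\pm e_1\in A$ for all $u\in C$, and $e_2\in A$. If $0\le\beta<1$, $|\alpha|\le1-\beta$, $u\in C$ and $s=\frac\alpha{1-\beta}\in[-1,1]$, then
$$(1-\beta)u+\alpha e_1+\beta e_2=(1-\beta)\Bigl[\tfrac{1+s}2(u+e_1)+\tfrac{1-s}2(u-e_1)\Bigr]+\beta e_2\in A.$$

**Step 6: an open part of $A$ is a product with factor $C$.** Let $\Omega=\{(\alpha,\beta):\beta\ge0,\ |\alpha|+\beta<1\}$ and $U=\{x\in A:|f_1(x)|+f_2(x)<1\}$, which is weakly open in $A$. By Steps 4 and 5,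
$$U=\{(1-\beta)u+\alpha e_1+\beta e_2:u\in C,\ (\alpha,\beta)\in\Omega\}.$$
The map $C\times\Omega\to U$, $(u,\alpha,\beta)\mapsto(1-\beta)u+\alpha e_1+\beta e_2$, is a homeomorphism for the weak topologies on $C$ and $U$. It is continuous, because for every functional $h$ the expression $(1-\beta)h(u)+\alpha h(e_1)+\beta h(e_2)$ is jointly continuous. Its inverse
$$x\mapsto\Bigl(\frac{x-f_1(x)e_1-f_2(x)e_2}{1-f_2(x)},\ f_1(x),\ f_2(x)\Bigr)$$
is continuous for the same reason, since $f_2<1$ on $U$. Coordinate projections of products are open, so we obtain a continuous open surjection $\pi:U\to C$.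

**Step 7: $A$ has no countable weak $\pi$-base.** Otherwise, by (F1), $U$ would have one, say $\{V_n\}$. Each $\pi(V_n)$ is nonempty and open in $C$. For a nonempty open $W\subseteq C$ some $V_n\subseteq\pi^{-1}(W)$, so $\pi(V_n)\subseteq W$. Thus $\{\pi(V_n)\}$ would be a countable weak $\pi$-base of $C$, contrary to the choice of $C$. So $A$ is an SCD set in $X$ without a countable weak $\pi$-base, and (ii) fails. $\blacksquare$

## Spaces containing $C[0,1]$, and Asplund spaces

**Corollary 9.** If $X$ contains an isomorphic copy of $C[0,1]$, then $X$ contains an SCD set without a countable weak $\pi$-base. On the other hand, if separable subspaces of $X$ have separable duals ($X$ Asplund), then SCD sets of $X$ always have countable weak $\pi$-bases.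

*Proof.* Let $Y=C([0,1],\mathbb K)$ and let $T:Y\to X$ be an isomorphism onto its image. Then $T(B_Y)$ is bounded, convex and norm separable. By Hahn–Banach the weak topology of $X$ restricted to $T(Y)$ is the weak topology of $T(Y)$, so $T$ is a homeomorphism of $B_Y$ onto $T(B_Y)$ for the weak topologies. We showed after Lemma 5 that $B_Y$ has no countable weak $\pi$-base. So (i) of Theorem 2 fails for $X$, hence (ii) fails.

If separable subspaces of $X$ have separable duals, then every separable bounded set has a countable weak base, by the first computation in "Three balls computed by hand" applied to its closed linear span. So (i) holds, and (ii) follows by Theorem 2. $\square$
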